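\title{Modules over $u_q(\mathfrak{sl}_2)$ at an odd root of unity form a completely anisotropic category}

\begin{abstract}
Let $q$ be a primitive $\ell$-th root of unity with $\ell\ge 3$ odd. We prove that the unit object is the only rigid Frobenius algebra in the non-semisimple modular category $u_q(\mathfrak{sl}_2)\text{-mod}$, as conjectured by Laugwitz and Walton. More precisely, the commutative separable algebras in this category are the algebras $\Bbbk^n$ with trivial action. For the small quantum group $u_q(\mathfrak g)$ of a semisimple Lie algebra, under arithmetic conditions on $\ell$, we show by a second argument that a connected commutative algebra with split unit and no nonzero nilpotent ideal is trivial. Examples show that none of commutativity, the splitting of the unit and the absence of nilpotent ideals can be dropped.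
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $\Bbbk$ is an algebraically closed field of characteristic $0$, algebras and modules are finite-dimensional unless stated otherwise, and ``ideal'' means two-sided ideal.

\subsection{Rigid Frobenius algebras}

Let $(\mathcal C,\otimes,\mathbf 1,c)$ be a braided finite tensor category over $\Bbbk$. Every such category in this paper is the category $H\text{-mod}$ of left modules over a finite-dimensional Hopf algebra $H$ with an $R$-matrix, and Section~\ref{sec:prelim} spells out the definitions below in that case. Non-degeneracy of $\mathcal C$ can be expressed by the condition that every object $X$ with $c_{Y,X}c_{X,Y}=\mathrm{id}$ for all $Y$ is a direct sum of copies of $\mathbf 1$. In the Kerler--Lyubashenko setting, $\mathcal C$ is called \emph{modular} if it is non-degenerate and ribbon; semisimplicity is not assumed.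

\begin{definition}\label{def:rigid}
An algebra $(A,m,\eta)$ in $\mathcal C$ is
\begin{itemize}
\item \emph{connected} if $\dim_\Bbbk\operatorname{Hom}_{\mathcal C}(\mathbf 1,A)=1$;
\item \emph{commutative} if $m\circ c_{A,A}=m$;
\item \emph{special Frobenius} if it carries a coalgebra structure $(\Delta_A,\varepsilon_A)$ in $\mathcal C$ such that $\Delta_A$ is a morphism of $A$-bimodules, $m\circ\Delta_A=\beta_A\,\mathrm{id}_A$ and $\varepsilon_A\circ\eta=\beta_{\mathbf 1}\,\mathrm{id}_{\mathbf 1}$ for some nonzero scalars $\beta_A,\beta_{\mathbf 1}$.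
\end{itemize}
A \emph{rigid Frobenius algebra} is an algebra with all three properties. A non-degenerate $\mathcal C$ is \emph{completely anisotropic} if its only rigid Frobenius algebra, up to isomorphism of algebras, is $\mathbf 1$.
\end{definition}

When the braiding is the flip, such algebras are easy to find. If a finite group $G$ acts transitively on a set $X$, the functions on $X$ form a rigid Frobenius algebra in $\Bbbk G\text{-mod}$, with $\Delta_A(\delta_s)=\delta_s\otimes\delta_s$, $\varepsilon_A(\delta_s)=1$, $\beta_A=1$ and $\beta_{\mathbf 1}=|X|$. A rigid Frobenius algebra is a braided analogue of such a function algebra, and complete anisotropy says that only the one-point set occurs. A non-degenerate braiding is far from the flip, and it makes commutativity a strong condition, but not always a prohibitive one. The following example shows this and explains the word ``anisotropic''.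

\begin{example}\label{ex:torus}
Let $\ell\ge3$ be odd and $q$ a primitive $\ell$-th root of unity. Let $\mathcal C_0$ be the category of $\mathbb Z/\ell$-graded vector spaces with $c(a\otimes b)=q^{2np}\,b\otimes a$ for $a$ of degree $n$ and $b$ of degree $p$. It is non-degenerate, since $q^{4np}=1$ for all $p$ forces $n=0$. We claim that $\mathcal C_0$ is completely anisotropic if and only if $\ell$ is squarefree, that is, if and only if the quadratic form $n\mapsto q^{2n^2}$ on $\mathbb Z/\ell$ takes the value $1$ only at $n=0$.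

Suppose $d^2\mid\ell$ with $d>1$. Let $A=\Bbbk[x]/(x^d-1)$ with $x$ in degree $n=\ell/d$. Then $\ell\mid n^2$, so the braiding on $A\otimes A$ is the flip and $A$ is commutative. The degree-$0$ part is $\Bbbk1$, and $\Delta_A(x^a)=\sum_{i\in\mathbb Z/d}x^i\otimes x^{a-i}$, $\varepsilon_A(x^a)=\delta_{a,0}$ give $\beta_A=d$, $\beta_{\mathbf 1}=1$.

Suppose $\ell$ is squarefree, $A$ is rigid Frobenius, and $x\in A$ has degree $n\ne0$. Commutativity gives $xb=q^{2np}bx$ for $b$ of degree $p$, so $xA=Ax$ is an ideal. It also gives $x^2=q^{2n^2}x^2$, so $x^2=0$ and $(xA)^2=x^2A=0$. A special Frobenius algebra has no nonzero nilpotent ideal (Lemma~\ref{lem:sep}), so $x=0$. Thus $A$ lives in degree $0$, and $\dim A=1$ by connectedness.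
\end{example}

\subsection{The problem}

Fix $\ell\ge3$ odd and a primitive $\ell$-th root of unity $q\in\Bbbk$. The small quantum group $H=u_q(\mathfrak{sl}_2)$ is the Hopf algebra generated by $E,F,K$ with relations
\[
E^\ell=F^\ell=0,\quad K^\ell=1,\quad KEK^{-1}=q^2E,\quad KFK^{-1}=q^{-2}F,\quad EF-FE=\frac{K-K^{-1}}{q-q^{-1}} .
\]
With its standard quasitriangular ribbon structure, $\mathcal C=u_q(\mathfrak{sl}_2)\text{-mod}$ is a non-semisimple modular category. Laugwitz and Walton \cite{LW} conjectured that \emph{$\mathcal C$ is completely anisotropic}.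

There is evidence in both directions. The eigenspaces of $K$ grade every module by $\mathbb Z/\ell$, and the braiding of $\mathcal C$ is that of $\mathcal C_0$ plus terms involving $E$ and $F$; so for $\ell=9$ one might hope for an analogue of the algebra $\Bbbk[x]/(x^3-1)$ of Example~\ref{ex:torus}. On the other hand, that algebra is a sum of nontrivial one-dimensional objects, while the only one-dimensional $H$-module is trivial: there $E$ and $F$ vanish, so $K^2=1=K^\ell$ and $K=1$. Finally, $\mathcal C$ is not semisimple, so an algebra need not be a direct sum of simple modules, and near misses exist: Proposition~\ref{prop:Aalpha} gives a connected commutative algebra in $\mathcal C$ whose underlying algebra is $\Bbbk^\ell$.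

\subsection{Results}

Call an algebra $A$ in $H\text{-mod}$ \emph{separable in $H\text{-mod}$} if there is an $H$-invariant element $e=\sum e'\otimes e''\in A\otimes A$ with $\sum e'e''=1$ and $ae=ea$ for all $a\in A$, where $ae=\sum ae'\otimes e''$ and $ea=\sum e'\otimes e''a$. Special Frobenius algebras are separable (Lemma~\ref{lem:sep}).

\begin{theorem}\label{thm:sl2}
Let $A\ne0$ be a commutative algebra in $\mathcal C=u_q(\mathfrak{sl}_2)\text{-mod}$ that is separable in $\mathcal C$. Then $H$ acts on $A$ through the counit, and $A\cong\Bbbk^n$ as algebras in $\mathcal C$ for some $n$. Conversely, every $\Bbbk^n$ with trivial action is commutative and separable in $\mathcal C$.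
\end{theorem}

Neither connectedness nor a Frobenius structure is assumed here.

\begin{corollary}\label{cor:main}
Every rigid Frobenius algebra in $u_q(\mathfrak{sl}_2)\text{-mod}$ is isomorphic to $\mathbf 1$. Thus $u_q(\mathfrak{sl}_2)\text{-mod}$ is completely anisotropic for every odd $\ell\ge3$.
\end{corollary}

A second argument keeps connectedness, uses less of the Frobenius structure, and works in all Lie types. Let $\mathfrak g$ be a semisimple Lie algebra with Cartan matrix $(a_{ij})$, and let $u_q(\mathfrak g)$ be Lusztig's small quantum group in the form recalled in Section~\ref{sec:general}.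

\begin{theorem}\label{thm:general}
Let $\ell\ge3$ be odd, prime to $\det(a_{ij})$, and prime to $3$ if $\mathfrak g$ has a factor of type $G_2$, and let $q$ be a primitive $\ell$-th root of unity. Let $A$ be a connected commutative algebra in $u_q(\mathfrak g)\text{-mod}$ such that
\begin{enumerate}
\item[(i)] the underlying $\Bbbk$-algebra of $A$ has no nonzero nilpotent ideal, and
\item[(ii)] the unit $\eta\colon\mathbf 1\to A$ splits in $u_q(\mathfrak g)\text{-mod}$.
\end{enumerate}
Then $A\cong\mathbf 1$. In particular, the only rigid Frobenius algebra in $u_q(\mathfrak g)\text{-mod}$ is $\mathbf 1$.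
\end{theorem}

For $\mathfrak g=\mathfrak{sl}_2$ the determinant is $2$, every odd $\ell\ge3$ is allowed, and Theorem~\ref{thm:general} gives a second proof of Corollary~\ref{cor:main}.

Both proofs start from the observation that makes Example~\ref{ex:torus} work: on a vector killed by $E$, the braiding of $\mathcal C$ is the braiding of $\mathcal C_0$ (Section~\ref{sec:prelim}). Section~\ref{sec:model} works out the algebra $\operatorname{End}_\Bbbk(V)$, $\dim V=2$, which shows what separability contributes. Theorem~\ref{thm:sl2} is proved in Section~\ref{sec:sl2} and Theorem~\ref{thm:general} in Section~\ref{sec:general}. Section~\ref{sec:sharp} shows that commutativity, (i) and (ii) are each needed in Theorem~\ref{thm:general}. Neither the ribbon element nor non-degeneracy of the category is used in the proofs.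

\section{Highest weight vectors in commutative algebras}\label{sec:prelim}

\subsection{Algebras in $H\text{-mod}$}

Let $H$ be a finite-dimensional Hopf algebra with coproduct $\Delta(h)=\sum h_{(1)}\otimes h_{(2)}$, counit $\varepsilon$ and antipode $S$. An algebra in $H\text{-mod}$ is a $\Bbbk$-algebra $A$ with an $H$-action such that $h(ab)=\sum h_{(1)}(a)\,h_{(2)}(b)$ and $h(1)=\varepsilon(h)1$; it suffices to check this on algebra generators of $H$. A vector $v$ is \emph{invariant} if $hv=\varepsilon(h)v$ for all $h$, and $\operatorname{Hom}_H(\mathbf 1,A)$ is the space $A^H$ of invariant vectors. So $A$ is connected if and only if $A\neq0$ and $A^H=\Bbbk1$. The unit splits if and only if there is an $H$-linear map $\rho\colon A\to\Bbbk$ with $\rho(1)=1$.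

Recall that a finite-dimensional algebra is semisimple if and only if it has no nonzero nilpotent ideal. It is then a product of matrix algebras over $\Bbbk$; every ideal is $fA$ for a central idempotent $f$, the identity element of that ideal; and if $A$ is commutative, then $A\cong\Bbbk^n$.

\begin{lemma}\label{lem:sep}
Let $A$ be an algebra in $H\text{-mod}$.
\begin{enumerate}
\item[(a)] If $A$ is special Frobenius, then $A$ is separable in $H\text{-mod}$.
\item[(b)] If $A$ is separable in $H\text{-mod}$, then its underlying $\Bbbk$-algebra is semisimple, and so has no nonzero nilpotent ideal.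
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Put $e=\beta_A^{-1}\Delta_A(1)$. It is invariant because $\Delta_A\circ\eta$ is $H$-linear. The bimodule property gives $a\Delta_A(1)=\Delta_A(a)=\Delta_A(1)a$, and $m(e)=1$.

(b) Let $N\subset M$ be left $A$-modules and $p\colon M\to N$ a $\Bbbk$-linear projection. Put $\tilde p(v)=\sum e'p(e''v)$. Then $\tilde p(av)=\sum e'p(e''av)=\sum ae'p(e''v)=a\tilde p(v)$ by $ea=ae$, and $\tilde p(v)=\sum e'e''v=v$ for $v\in N$. So $\ker\tilde p$ is an $A$-module complement of $N$.
\end{proof}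

\subsection{The braiding}

From now on until Section~\ref{sec:general}, $H=u_q(\mathfrak{sl}_2)$. Put $[n]=(q^n-q^{-n})/(q-q^{-1})$ and $[k]!=[1][2]\cdots[k]$. Since $\ell$ is odd, $q^{2n}=1$ if and only if $\ell\mid n$, and so $[n]=0$ if and only if $\ell\mid n$. We use the conventions of \cite[Thm.~IX.7.1]{Kassel}:
\[
\Delta(K)=K\otimes K,\qquad \Delta(E)=1\otimes E+E\otimes K,\qquad \Delta(F)=K^{-1}\otimes F+F\otimes1,
\]
\[
R=\frac1\ell\sum_{0\le i,j,k\le\ell-1}\frac{(q-q^{-1})^k}{[k]!}\,q^{k(k-1)/2+2k(i-j)-2ij}\;E^kK^i\otimes F^kK^j,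
\]
and $c(a\otimes b)=\tau(R(a\otimes b))$ with $\tau$ the flip. The counit is $\varepsilon(K)=1$, $\varepsilon(E)=\varepsilon(F)=0$, and the antipode is $S(K)=K^{-1}$, $S(E)=-EK^{-1}$, $S(F)=-KF$. On an algebra in $\mathcal C$, $K$ acts by an automorphism and
\begin{equation}\label{eq:leibniz}
E(ab)=aE(b)+E(a)K(b),\qquad F(ab)=K^{-1}(a)F(b)+F(a)b .
\end{equation}

\begin{remark}\label{rem:conventions}
Replacing $R$ by $R_{21}^{-1}$ replaces $c$ by $c^{-1}$, and $mc=m$ if and only if $m=mc^{-1}$. Passing to the co-opposite Hopf algebra with $R$-matrix $R_{21}$ reverses $\otimes$ and replaces $A$ by $A^{\mathrm{op}}$. So these choices do not affect the results.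
\end{remark}

Since $K^\ell=1$, the operator $K$ is diagonalizable on every module, and since $\ell$ is odd its eigenvalues have the form $q^{2n}$ with $n\in\mathbb Z/\ell$. If $Ka=q^{2s}a$ and $Kb=q^{2p}b$, then
\begin{equation}\label{eq:braiding}
c(a\otimes b)=\sum_{k=0}^{\ell-1}\frac{(q-q^{-1})^k}{[k]!}\,q^{k(k-1)/2+2(s+k)(p-k)}\;F^kb\otimes E^ka .
\end{equation}
Indeed, in $\frac1\ell\sum_{i,j}q^{2i(s+k-j)+2j(p-k)}$ the sum over $i$ vanishes unless $j\equiv s+k$, and what remains is $q^{2(s+k)(p-k)}$.

\begin{lemma}\label{lem:normal}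
Let $A$ be a commutative algebra in $\mathcal C$, and let $x\in A$ satisfy $Ex=0$ and $Kx=q^{2n}x$. Then
\[
xb=K^n(b)\,x\qquad\text{for all }b\in A,
\]
and $xA=Ax$ is an ideal. If moreover $x^2=0$ and $A$ has no nonzero nilpotent ideal, then $x=0$.
\end{lemma}

\begin{proof}
Only the term $k=0$ of \eqref{eq:braiding} survives, so $c(x\otimes b)=q^{2np}\,b\otimes x=K^n(b)\otimes x$ for $Kb=q^{2p}b$, and hence for all $b$. Applying $m$ gives the formula. As $K^n$ is bijective, $xA=Ax$. If $x^2=0$, then $(xA)(xA)=x(Ax)A=x^2A=0$, so $xA=0$ and $x=0$.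
\end{proof}

Call a nonzero $x$ with $Ex=0$ and $Kx=q^{2n}x$ a \emph{highest weight vector}. Taking $b=x$ gives $x^2=q^{2n^2}x^2$, so in a commutative algebra with no nonzero nilpotent ideal every highest weight vector has $\ell\mid n^2$. This does not finish the proof as it did in Example~\ref{ex:torus}, for two reasons. If $\ell$ is not squarefree, $n\ne0$ is still possible. And the highest weight vectors do not control a module that is not semisimple: in the algebra of Proposition~\ref{prop:Aalpha} the kernel of $E$ is $\Bbbk1$, but the dimension is $\ell$. What we need is a construction that, whenever $E$ acts nontrivially, produces a highest weight vector of square zero.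

\section{A model: the algebra $\operatorname{End}_\Bbbk(V)$}\label{sec:model}

The rule \eqref{eq:leibniz} for $E$ becomes more convenient after a twist by $K^{-1}$. Put $D=K^{-1}E$. Then $\Delta(D)=(K^{-1}\otimes K^{-1})\Delta(E)=D\otimes1+K^{-1}\otimes D$, so on any algebra in $\mathcal C$
\begin{equation}\label{eq:D}
D(ab)=D(a)\,b+K^{-1}(a)\,D(b).
\end{equation}
Thus $D$ is a skew derivation with respect to the automorphism $K^{-1}$; the \emph{inner} ones are the maps $a\mapsto wa-K^{-1}(a)w$ with $w\in A$ fixed. We record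
\begin{equation}\label{eq:Drel}
KD=q^2DK,\qquad D^nK^{-1}=q^{2n}K^{-1}D^n,\qquad D^\ell\in\Bbbk^\times K^{-\ell}E^\ell=0,
\end{equation}
and $D$ and $E$ have the same kernel on every module.

Let $V$ be the two-dimensional simple module, on which the generators act by $\bar K=\operatorname{diag}(q,q^{-1})$, $\bar E=u_{12}$, $\bar F=u_{21}$, where $u_{ij}$ are the matrix units. Let $A=\operatorname{End}_\Bbbk(V)$ with the adjoint action $h(a)=\sum\bar h_{(1)}\,a\,\overline{S(h_{(2)})}$, which makes it an algebra in $\mathcal C$. On generators,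
\[
K(a)=\bar Ka\bar K^{-1},\qquad E(a)=(\bar Ea-a\bar E)\bar K^{-1},\qquad F(a)=\bar Fa-\bar K^{-1}a\bar K\bar F .
\]

\begin{proposition}\label{prop:EndV}
The algebra $A=\operatorname{End}_\Bbbk(V)$ is connected and special Frobenius, with
\[
\varepsilon_A(a)=\operatorname{Tr}(\bar Ka),\qquad \Delta_A(a)=a\gamma=\gamma a,\qquad \gamma=\sum_{i,j}u_{ij}\bar K^{-1}\otimes u_{ji},
\]
and $\beta_A=\beta_{\mathbf 1}=q+q^{-1}$.
\end{proposition}

\begin{proof}
An invariant element commutes with $\bar K$, so it is diagonal, and with $\bar E$, so it is a scalar. Hence $A$ is connected.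

For $a=u_{kl}$ both $\sum au_{ij}\otimes u_{ji}$ and $\sum u_{ij}\otimes u_{ji}a$ equal $\sum_ju_{kj}\otimes u_{jl}$; multiplying the first factor on the right by $\bar K^{-1}$ gives $a\gamma=\gamma a$. So $\Delta_A$ is a bimodule map. Write $\gamma=\sum\gamma'\otimes\gamma''=\sum\tilde\gamma'\otimes\tilde\gamma''$. Both $(\Delta_A\otimes\mathrm{id})\Delta_A(a)$ and $(\mathrm{id}\otimes\Delta_A)\Delta_A(a)$ equal $\sum a\gamma'\otimes\gamma''\tilde\gamma'\otimes\tilde\gamma''$, which is coassociativity. Next,
\[
(\varepsilon_A\otimes\mathrm{id})\gamma=\sum\operatorname{Tr}(u_{ij})\,u_{ji}=1,\qquad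
(\mathrm{id}\otimes\varepsilon_A)\gamma=\sum\bar K_{ij}\,u_{ij}\bar K^{-1}=1,
\]
and multiplying by $a$ on the appropriate side gives the counit axioms. From $\sum u_{ij}bu_{ji}=\operatorname{Tr}(b)1$ we get $m(\gamma)=\operatorname{Tr}(\bar K^{-1})1=(q+q^{-1})1$, and $\varepsilon_A(1)=\operatorname{Tr}(\bar K)=q+q^{-1}$. This is nonzero since $q^4\ne1$.

It remains to see that $\varepsilon_A$ and $\Delta_A$ are $H$-linear. We have $\varepsilon_A(K(a))=\varepsilon_A(a)$, $\varepsilon_A(E(a))=\operatorname{Tr}(\bar Ea-a\bar E)=0$ and $\varepsilon_A(F(a))=\operatorname{Tr}(\bar K\bar Fa)-\operatorname{Tr}(a\bar K\bar F)=0$. For $\Delta_A(a)=a\gamma$ it suffices to show that $\gamma$ is invariant. Give $A^*$ the action $(hf)(b)=f(S(h)b)$, for which the canonical element of $A\otimes A^*$ is invariant. The map $\phi\colon A\to A^*$, $\phi(a)(b)=\varepsilon_A(ab)$, is $H$-linear, because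
\[
\varepsilon_A(h(a)\,b)=\sum\varepsilon_A\bigl(h_{(1)}(a)\cdot h_{(2)}S(h_{(3)})(b)\bigr)=\sum\varepsilon_A\bigl(h_{(1)}(a\cdot S(h_{(2)})(b))\bigr)=\varepsilon_A\bigl(a\cdot S(h)(b)\bigr),
\]
and it is bijective because the trace form is non-degenerate and $\bar K$ is invertible. The counit axiom $\sum\gamma'\varepsilon_A(\gamma''a)=a$ says that $(\mathrm{id}\otimes\phi)\gamma$ is the canonical element. So $\gamma$ is invariant.
\end{proof}

This algebra has every property of a rigid Frobenius algebra except possibly commutativity. Let us see how commutativity fails. With $\bar D=\bar K^{-1}\bar E=q^{-1}u_{12}$ we have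
\[
D(a)=\bar K^{-1}(\bar Ea-a\bar E)=\bar Da-K^{-1}(a)\bar D ,
\]
so $D$ is inner, implemented by $w=\bar D$. This element can be computed from $e=(q+q^{-1})^{-1}\gamma$ without reference to $V$:
\[
\sum D(e')e''=\bar D\sum e'e''-\bar K^{-1}\sum e'\bar Ee''=\bar D-\frac{\operatorname{Tr}(\bar K^{-1}\bar E)}{q+q^{-1}}\,\bar K^{-1}=\bar D .
\]
Now $w\ne0$, $w^2=0$, $E(w)=0$ and $K(w)=q^2w$: this is a highest weight vector of square zero. By Lemma~\ref{lem:normal}, the simple algebra $A$ cannot be commutative. Concretely, the identity $u_{12}b=K(b)u_{12}$ fails for $b=u_{21}$, where it reads $u_{11}=q^{-2}u_{22}$.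

The example suggests the plan. In any separable algebra, $w=\sum D(e')e''$ should be a copy of $D$ inside $A$; it should be nilpotent because $D$ is; and its last nonzero power should be a highest weight vector of square zero.

\section{Proof of Theorem~\ref{thm:sl2}}\label{sec:sl2}

Let $A\ne0$ be commutative and separable in $\mathcal C$, with $e=\sum e'\otimes e''$ as in the definition, and put $w=\sum D(e')e''$.

\subsection*{Step 1: $D$ is inner}
Apply $m\circ(D\otimes\mathrm{id})$ to $ea=ae$. By \eqref{eq:D},
\[
wa=\sum D(ae')e''=D(a)\sum e'e''+K^{-1}(a)\sum D(e')e'',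
\]
that is,
\begin{equation}\label{eq:inner}
D(a)=wa-K^{-1}(a)\,w\qquad(a\in A).
\end{equation}
Since $KD=q^2DK$ and $(K\otimes K)e=e$, we get $K(w)=q^2\sum D(Ke')\,K(e'')=q^2w$, and so $K(w^n)=q^{2n}w^n$. Then \eqref{eq:inner} gives
\begin{equation}\label{eq:Dw}
D(w^n)=(1-q^{-2n})\,w^{n+1}\qquad(n\ge0).
\end{equation}

\subsection*{Step 2: $w^\ell=0$}
Applying $D^\ell=0$ to $w$ gives nothing: by \eqref{eq:Dw}, $D^\ell(w)=\prod_{n=1}^{\ell}(1-q^{-2n})\,w^{\ell+1}$, and the factor $n=\ell$ is zero. On the other hand $D^{\ell-1}(w)$ is a nonzero multiple of $w^\ell$, so we would be done if $w$ were of the form $D(v)$. It has this form in $A\otimes A$, before multiplication, and this suggests the elements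
\[
w_n=\sum D^n(e')\,e''\qquad(n\ge0),
\]
with $w_0=1$, $w_1=w$ and $w_\ell=0$. We show that they obey the same recursion as the powers of $w$. Invariance of $e$ under $D$ says $(D\otimes1)e+(K^{-1}\otimes D)e=0$. Applying $D^n\otimes1$ and using \eqref{eq:Drel},
\[
(K^{-1}D^n\otimes D)e=-q^{-2n}(D^{n+1}\otimes1)e .
\]
Therefore, by \eqref{eq:D},
\begin{equation}\label{eq:Dwn}
D(w_n)=\sum D^{n+1}(e')\,e''+\sum K^{-1}D^n(e')\,D(e'')=(1-q^{-2n})\,w_{n+1}.
\end{equation}
If $1\le n\le\ell-1$ and $w_n=w^n$, then \eqref{eq:Dw} and \eqref{eq:Dwn} give $(1-q^{-2n})(w_{n+1}-w^{n+1})=0$ with $q^{-2n}\ne1$, so $w_{n+1}=w^{n+1}$. By induction from $w_1=w$ we obtain $w^\ell=w_\ell=0$.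

\subsection*{Step 3: $w=0$}
Commutativity enters here for the first time. Since $w^0=1\ne0$ and $w^\ell=0$, there is a largest $k\ge0$ with $x:=w^k\ne0$. Suppose $k\ge1$. By \eqref{eq:Dw}, $D(x)\in\Bbbk w^{k+1}=0$, so $Ex=0$. Also $Kx=q^{2k}x$, and $x^2=w^{2k}=0$ because $2k\ge k+1$. By Lemma~\ref{lem:sep}(b), $A$ has no nonzero nilpotent ideal, so Lemma~\ref{lem:normal} gives $x=0$, a contradiction. Hence $k=0$ and $w=0$.

\subsection*{Step 4: the action is trivial}
By \eqref{eq:inner}, $D=0$ on $A$, so $E=0$ on $A$. Then $K-K^{-1}=(q-q^{-1})(EF-FE)=0$ on $A$, so $K^2=1$. Since $K^\ell=1$ and $\ell$ is odd, $K=1$ on $A$. Finally $F=KFK^{-1}=q^{-2}F$ on $A$, so $F=0$. Thus $H$ acts through $\varepsilon$. By Lemma~\ref{lem:normal} with $n=0$, $ab=ba$ for all $a,b\in A$. A commutative semisimple algebra is $\Bbbk^n$, and the isomorphism is $H$-linear because both actions are trivial.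

Conversely, on $\Bbbk^n$ with trivial action the braiding \eqref{eq:braiding} is the flip, so $\Bbbk^n$ is commutative in $\mathcal C$, and $e=\sum_i\delta_i\otimes\delta_i$, with $\delta_i$ the primitive idempotents, shows that it is separable in $\mathcal C$. This proves Theorem~\ref{thm:sl2}. \qed

\begin{proof}[Proof of Corollary~\ref{cor:main}]
A rigid Frobenius algebra $A$ is nonzero, commutative and, by Lemma~\ref{lem:sep}(a), separable in $\mathcal C$. By Theorem~\ref{thm:sl2} the action is trivial, so $\dim A=\dim A^H=1$.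
\end{proof}

Step~1 uses only the invariance of $e$ under $K$; invariance under $D$ is used in Step~2, and Remark~\ref{rem:step2} shows that Step~2 fails without it. Invariance under $F$ is not used. That $\ell$ is odd is used for $q^{-2n}\ne1$ in Step~2 and for $K=1$ in Step~4.

\section{All Lie types}\label{sec:general}

In higher rank each $E_i$ gives an element $w_i$ as above, but there is no evident reason for the last nonzero power of $w_i$ to be killed by the other $E_j$, as the analogue of Lemma~\ref{lem:normal} requires. We therefore start from a highest weight vector $x$ of a simple submodule of $A$. Hypothesis (i) and connectedness make $x$ invertible. Multiplication by $x^{-1}$ carries $x$ to $1$ and commutes with the $E_i$ in the sense needed, so the splitting of $\Bbbk1$ in $A$ yields a splitting of $\Bbbk x$ over the subalgebra generated by the $E_i$. A simple module admits such a splitting only if it is one-dimensional.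

\subsection{Setting}

Let $\mathfrak g$ have rank $r$, root lattice $Q$ and simple roots $\alpha_i$. Let $d_i\in\{1,2,3\}$ be the symmetrizers, with $d_i=1$ for the short simple roots of each simple factor, so that $d_i=3$ occurs only in type $G_2$, and let $(\alpha_i,\alpha_j)=d_ia_{ij}$. Let $\ell$ and $q$ be as in Theorem~\ref{thm:general}. In this section $H=u_q(\mathfrak g)$ is generated by $E_i$, $F_i$ and group-like elements $K_\mu$ ($\mu\in Q/\ell Q$) with $K_\mu K_\nu=K_{\mu+\nu}$ and $K_0=1$; we write $K_i=K_{\alpha_i}$ and $H^0$ for the span of the $K_\mu$. We use only the following standard facts, for which see \cite{Lusztig1,Lusztig2} and, for $R$, also the work of Rosso and of Lyubashenko. They may be read as the hypotheses of Theorem~\ref{thm:general}.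
\begin{enumerate}
\item[(H1)] $K_\mu E_iK_\mu^{-1}=q^{(\mu,\alpha_i)}E_i$, $K_\mu F_iK_\mu^{-1}=q^{-(\mu,\alpha_i)}F_i$, and $[E_i,F_j]=\delta_{ij}\dfrac{K_i-K_i^{-1}}{q^{d_i}-q^{-d_i}}$.
\item[(H2)] $\Delta(E_i)=E_i\otimes K_i+1\otimes E_i$ and $\Delta(F_i)=F_i\otimes1+K_i^{-1}\otimes F_i$.
\item[(H3)] $H=H^+H^0H^-$, where $H^+=\langle E_i\rangle$ and $H^-=\langle F_i\rangle$ are finite-dimensional and graded by height with degree-$0$ part $\Bbbk$. In particular the augmentation ideals $H^\pm_{>0}$ are nilpotent.
\item[(H4)] $R\in R_0+\sum_i(H\otimes H)(E_i\otimes1)$, where $R_0=\ell^{-r}\sum_{\mu,\nu\in Q/\ell Q}q^{-(\mu,\nu)}K_\mu\otimes K_\nu$.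
\end{enumerate}
For $\mathfrak g=\mathfrak{sl}_2$ this is the setting of Section~\ref{sec:prelim}.

The conditions on $\ell$ say that $\det(d_ia_{ij})=\det(a_{ij})\prod_id_i$ is prime to $\ell$. So the form $(\,,)$ is non-degenerate on $Q/\ell Q$, and $\lambda\mapsto(\mu\mapsto q^{(\mu,\lambda)})$ is an injection, hence a bijection, from $Q/\ell Q$ onto its character group. The $K_\mu$ are simultaneously diagonalizable on every module, and a vector $a$ has \emph{weight} $\lambda\in Q/\ell Q$ if $K_\mu a=q^{(\mu,\lambda)}a$ for all $\mu$.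

\begin{lemma}\label{lem:normalg}
Let $A$ be a commutative algebra in $H\text{-mod}$, and let $x\in A$ have weight $\lambda$ and satisfy $E_ix=0$ for all $i$. Then $xb=K_\lambda(b)x$ for all $b\in A$, and $xA=Ax$.
\end{lemma}

\begin{proof}
By (H4), $R(x\otimes b)=R_0(x\otimes b)$. For $b$ of weight $\lambda'$, $R_0$ acts on $x\otimes b$ by $\ell^{-r}\sum_{\mu,\nu}q^{(\mu,\lambda-\nu)+(\nu,\lambda')}$; the sum over $\mu$ vanishes unless $\nu=\lambda$, leaving $q^{(\lambda,\lambda')}$. So $c(x\otimes b)=K_\lambda(b)\otimes x$. Apply $m$ and use that $K_\lambda$ is bijective.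
\end{proof}

\begin{lemma}\label{lem:indec}
Every simple $H$-module $L$ is indecomposable as an $H^+$-module.
\end{lemma}

\begin{proof}
Let $N\ge0$ be maximal with $(H^-_{>0})^NL\ne0$; this subspace is killed by all $F_i$. The joint kernel of the $F_i$ is thus nonzero, and it is stable under the $K_\mu$ by (H1), so it contains a weight vector $y_0\ne0$. By (H3), $L=H^+H^0H^-y_0=H^+y_0=\Bbbk y_0+H^+_{>0}y_0$, so $H^+_{>0}L$ has codimension at most $1$ in $L$. If $L=M\oplus M'$ over $H^+$ with $M,M'\ne0$, then $H^+_{>0}M\ne M$ and $H^+_{>0}M'\ne M'$ by nilpotency, so $H^+_{>0}L=H^+_{>0}M\oplus H^+_{>0}M'$ has codimension at least $2$, a contradiction.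
\end{proof}

\subsection{Proof of Theorem~\ref{thm:general}}

Let $A$ be as in the theorem and $L\subset A$ a simple submodule. The argument at the start of the last proof, applied to the $E_i$, gives a vector $0\ne x\in L$ of some weight $\lambda$ with $E_ix=0$ for all $i$.

\subsection*{Step 1: $x$ is invertible and $E_i(x^{-1})=0$}
By Lemma~\ref{lem:normalg}, $I=xA=Ax$ is a nonzero ideal. By (i), $A$ is semisimple, so $I=fA$ with $f$ a nonzero central idempotent, the identity element of $I$. To apply connectedness we show that $f$ is invariant. Each $K_\mu$ is an automorphism of $A$ with $K_\mu(I)=I$, since $x$ is a weight vector; so $K_\mu(f)=f$. By (H2) and centrality,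
\[
E_i(f)=E_i(ff)=E_i(f)K_i(f)+fE_i(f)=2fE_i(f).
\]
Multiplying by $f$ gives $fE_i(f)=2fE_i(f)$, so $fE_i(f)=0$ and $E_i(f)=0$. In the same way $F_i(f)=F_i(f)f+K_i^{-1}(f)F_i(f)=2fF_i(f)$ gives $F_i(f)=0$. By connectedness $f\in\Bbbk1$, so $f=1$ and $xA=Ax=A$. Thus $x$ has an inverse $y$. From $0=E_i(xy)=E_i(x)K_i(y)+xE_i(y)=xE_i(y)$ we get $E_i(y)=0$.

\subsection*{Step 2: $L=\Bbbk1$}
By (ii) there is an $H$-linear $\rho\colon A\to\Bbbk$ with $\rho(1)=1$. Define $\pi\colon A\to\Bbbk x$ by $\pi(b)=\rho(yb)\,x$. Since $E_i(yb)=E_i(y)K_i(b)+yE_i(b)=yE_i(b)$,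
\[
\pi(E_ib)=\rho(E_i(yb))\,x=\varepsilon(E_i)\rho(yb)\,x=0=E_i\pi(b).
\]
So $\pi$ is $H^+$-linear, and $\pi(x)=\rho(1)x=x$. Hence $L=\Bbbk x\oplus\ker(\pi|_L)$ as $H^+$-modules, and Lemma~\ref{lem:indec} gives $L=\Bbbk x$. On this one-dimensional module the nilpotent elements $E_i,F_i$ act by $0$. By (H1), $K_i=K_i^{-1}$ on $L$, and $K_i^2=1=K_i^\ell$ with $\ell$ odd forces $K_i=1$. The $K_i$ generate $H^0$, so $L$ is trivial, and $L\subset A^H=\Bbbk1$.

\subsection*{Step 3: $A=\Bbbk1$}
As $H$-modules, $A=\Bbbk1\oplus\ker\rho$. If $\ker\rho\ne0$, it contains a simple submodule, which equals $\Bbbk1$ by Step~2; this contradicts $\rho(1)=1$. So $A=\Bbbk1$.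

Finally, a rigid Frobenius algebra satisfies (i) by Lemma~\ref{lem:sep} and (ii) with $\rho=\beta_{\mathbf 1}^{-1}\varepsilon_A$. This proves Theorem~\ref{thm:general}. \qed

The commutator relation in (H1), used at the end of Step~2, is what separates $\mathcal C$ from $\mathcal C_0$. In the algebra $\Bbbk[x]/(x^d-1)$ of Example~\ref{ex:torus}, the element $x$ is invertible and spans a simple subobject, exactly as in Steps 1 and 2, but nothing forces its degree to vanish.

\section{The hypotheses of Theorem~\ref{thm:general} cannot be dropped}\label{sec:sharp}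

Let again $H=u_q(\mathfrak{sl}_2)$. For each of commutativity, (i) and (ii) we give a connected algebra $A\not\cong\mathbf 1$ in $\mathcal C$ with the other two properties.

\subsection*{Commutativity}
The algebra $\operatorname{End}_\Bbbk(V)$ of Proposition~\ref{prop:EndV} is connected and special Frobenius, so it satisfies (i) and (ii), and it has dimension $4$.

\subsection*{Hypothesis (i)}
Let $L$ be a nontrivial simple module and $A=\mathbf 1\oplus L$ with $L\cdot L=0$. Then $A^H=\Bbbk1$ and the unit splits. The braiding with the invariant vector $1$ is the flip, and $mc(L\otimes L)\subset L\cdot L=0$, so $A$ is commutative. Here a highest weight vector of $L$ is nilpotent, and Step~1 of the proof fails.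

\subsection*{Hypothesis (ii)}
The unit fails to split as soon as $1=Ex$ for some $x$, since then every $H$-linear map $A\to\mathbf 1$ kills $1$. So let us look for a commutative algebra generated by such an $x$, necessarily with a component of $K$-eigenvalue $q^{-2}$; take $Kx=q^{-2}x$. By \eqref{eq:braiding} with $s=p=-1$, commutativity requires $x^2=q^2x^2+(q-q^{-1})F(x)$, that is, $Fx=-qx^2$. The rules \eqref{eq:leibniz} then determine the action on all powers of $x$.

\begin{proposition}\label{prop:Aalpha}
For $\alpha\in\Bbbk$ let $A_\alpha=\Bbbk[x]/(x^\ell-\alpha)$ with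
\[
Kx^n=q^{-2n}x^n,\qquad Ex^n=q^{-(n-1)}[n]\,x^{n-1},\qquad Fx^n=-q^n[n]\,x^{n+1}.
\]
This is a connected commutative algebra in $\mathcal C$ of dimension $\ell$, and its unit does not split. For $\alpha\ne0$ its underlying algebra is $\Bbbk^\ell$, which is semisimple.
\end{proposition}

\begin{proof}
\emph{An algebra in $\mathcal C$.} First let $K,E,F$ act by these formulas on the infinite-dimensional algebra $\Bbbk[x]$. The rules \eqref{eq:leibniz} for a product $x^ax^b$ read
\[
q^{-(a+b-1)}[a+b]=q^{-(b-1)}[b]+q^{-2b}q^{-(a-1)}[a],\qquad q^{a+b}[a+b]=q^{2a}q^b[b]+q^a[a],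
\]
and both are multiples of the identity $[a+b]=q^a[b]+q^{-b}[a]$. The relations $KEK^{-1}=q^2E$ and $KFK^{-1}=q^{-2}F$ hold because $E$ lowers and $F$ raises the degree by one, and $K^\ell=1$. Next, $EFx^n=-[n][n+1]x^n$ and $FEx^n=-[n][n-1]x^n$, so
\[
(EF-FE)x^n=-[n](q^n+q^{-n})x^n=\frac{q^{-2n}-q^{2n}}{q-q^{-1}}\,x^n=\frac{K-K^{-1}}{q-q^{-1}}\,x^n .
\]
Also $E^\ell=F^\ell=0$, because the coefficients of $E^\ell x^n$ and $F^\ell x^n$ contain a product of $\ell$ consecutive quantum integers, one of which is $[j]=0$ with $\ell\mid j$. The element $z=x^\ell-\alpha$ is invariant, since $[\ell]=0$ and $q^{-2\ell}=1$. Hence $h(az)=h(a)z$ for $h\in H$, the ideal $(z)$ is $H$-stable, and $A_\alpha$ is an algebra in $\mathcal C$.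

\emph{Connected, unit not split, semisimple.} Since $[n]\ne0$ for $1\le n<\ell$, the operator $E$ kills $\sum_{n<\ell}c_nx^n$ only if $c_n=0$ for $n\ge1$. So $A_\alpha^H=\Bbbk1$. The unit does not split because $1=Ex$. For $\alpha\ne0$ the polynomial $x^\ell-\alpha$ has $\ell$ distinct roots, so $A_\alpha\cong\Bbbk^\ell$ as $\Bbbk$-algebras.

\emph{Commutative.} We reduce to the case where the second factor is $x$. Let $Z=\{b\in A_\alpha: mc(a\otimes b)=ab\text{ for all }a\}$, a subspace containing $1$. Write $R=\sum R'\otimes R''$. The axiom $(\mathrm{id}\otimes\Delta)R=R_{13}R_{12}$ gives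
\[
mc(a\otimes b_1b_2)=\sum R''(b_1)\;mc\bigl(R'(a)\otimes b_2\bigr),
\]
and for $b_1,b_2\in Z$ this equals $\sum R''(b_1)R'(a)\,b_2=mc(a\otimes b_1)\,b_2=ab_1b_2$. So $Z$ is a subalgebra, and it suffices to show $mc(x^n\otimes x)=x^{n+1}$ for $0\le n\le\ell-1$.

Fix $n$ and put $T_k=\prod_{j=0}^{k-1}(1-q^{2(n-j)})$, so that $T_0=1$ and $T_{n+1}=0$. From $(q-q^{-1})Ex^m=-q^{1-2m}(1-q^{2m})x^{m-1}$ and $\sum_{j=0}^{k-1}(1-2n+2j)=k^2-2nk$ we get, for $0\le k\le n$,
\[
(q-q^{-1})^kE^kx^n=(-1)^kq^{k^2-2nk}\,T_k\,x^{n-k},\qquad \frac{1}{[k]!}F^kx=(-1)^kq^{k(k+1)/2}x^{k+1},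
\]
while $E^kx^n=0$ for $k>n$. In \eqref{eq:braiding} we have $s=-n$ and $p=-1$, so the exponent of $q$ in the $k$-th term adds up to
\[
\tfrac{k(k-1)}2+2(n-k)(k+1)+\tfrac{k(k+1)}2+k^2-2nk=2(n-k).
\]
Since $q^{2(n-k)}T_k=T_k-T_{k+1}$, the sum telescopes:
\[
mc(x^n\otimes x)=\sum_{k=0}^nq^{2(n-k)}T_k\;x^{n+1}=(T_0-T_{n+1})\,x^{n+1}=x^{n+1}.\qedhere
\]
\end{proof}

For $\alpha\ne0$, the algebra $A_\alpha$ is the required example. Every nonzero submodule contains a nonzero vector killed by $E$, hence contains $1$; so $\Bbbk1$ is the only simple submodule, as in Step~2 of the proof of Theorem~\ref{thm:general}, and it is Step~3 that fails.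

\begin{remark}\label{rem:step2}
For $\alpha\ne0$, $A_\alpha$ also shows that in Theorem~\ref{thm:sl2} the element $e$ must be invariant under $D$. The element $e=\frac1\ell\sum_{i=0}^{\ell-1}x^i\otimes x^{-i}$ satisfies $m(e)=1$, $xe=ex$ and $(K\otimes K)e=e$, so Step~1 of Section~\ref{sec:sl2} applies. But $D(x^i)=q^{i-1}[i]x^{i-1}=\frac{q^{2i}-1}{q^2-1}x^{i-1}$ and $\sum_{i=0}^{\ell-1}q^{2i}=0$, so $w=(1-q^2)^{-1}x^{-1}$ is invertible rather than nilpotent.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Kassel}
Kassel, \emph{Quantum Groups}.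

\bibitem{LW}
Robert Laugwitz and Chelsea Walton, \emph{Constructing non-semisimple modular categories with local modules}, arXiv:2202.08644 (2022).

\bibitem{Lusztig1}
Lusztig, \emph{Quantum groups at roots of 1}, Geom. Dedicata 35 (1990).

\bibitem{Lusztig2}
Lusztig, \emph{Introduction to Quantum Groups}.

\end{thebibliography}
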